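# Cubic forms with a quadratic relation among their partial derivatives

## 1. The $3\times 3$ determinant and the vector fields $X\mapsto XCX$

Let $W$ be the space $M_3(\mathbb C)$ of all complex $3\times3$ matrices, or its subspace of symmetric matrices. Let $F=\det$ on $W$. Recall that the adjugate $\operatorname{adj}X$ is quadratic in $X$ and satisfies $\operatorname{adj}(X)X=\det(X)I$. Write $X\times Y$ for its polarization, the symmetric bilinear map with $X\times X=\operatorname{adj}X$. The $t$-coefficient of $\det(X+tV)=\det X\,\det(I+tX^{-1}V)$ gives, first for invertible $X$ and then for all $X$ by density,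
$$d\det\nolimits_X(V)=\operatorname{tr}(\operatorname{adj}(X)V).$$
Fix $C\in W$ and put $A_{XY}=\tfrac12(XCY+YCX)\in W$, so that $A_{XX}=XCX$. For $V\in W$ let $A_V$ be the linear map $X\mapsto A_{VX}$.

**Proposition 1.** For all $X,V\in W$:

1. $d\det_X(A_VX)=\operatorname{tr}(CV)\det X$;
2. $A_{XX}=\operatorname{tr}(CX)\,X-2\,C\times\operatorname{adj}X$;
3. $\operatorname{tr}\big(C\operatorname{adj}(\operatorname{adj}X)\big)=\operatorname{tr}(CX)\det X$.

*Proof.* For item 1,
$$\operatorname{tr}\big(\operatorname{adj}(X)\cdot\tfrac12(VCX+XCV)\big)=\tfrac12\det X\,\big(\operatorname{tr}(VC)+\operatorname{tr}(CV)\big)=\operatorname{tr}(CV)\det X.$$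
For item 2, let $P$ be invertible. Differentiate $\operatorname{adj}P=\det(P)P^{-1}$ in the direction $C$:
$$2P\times C=\det(P)\big(\operatorname{tr}(P^{-1}C)P^{-1}-P^{-1}CP^{-1}\big).$$
Put $P=\operatorname{adj}X=\det(X)X^{-1}$ with $X$ invertible. Then $\det P=(\det X)^2$ and $P^{-1}=X/\det X$, so $2\operatorname{adj}X\times C=\operatorname{tr}(CX)X-XCX$. This extends to all $X$ by density. For item 3, $\operatorname{adj}(\operatorname{adj}X)=\det(P)P^{-1}=\det(X)X$ with the same $P$. $\square$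

Item 1 says that each linear map $A_V$ is an infinitesimal symmetry of the hypersurface $\det=0$. So we have a linear family of symmetries indexed by $V\in W$, with $A_VX=A_XV$. Item 2 says that the quadratic vector field $A_{XX}$ is a linear form times the Euler field, plus a fixed linear function of the gradient of $F$. Item 3 says that a quadratic form with constant coefficients, evaluated on the gradient of $F$, equals a linear form times $F$. For $C=E_{11}$ it reads: (cofactor $22$)(cofactor $33$) $-$ (cofactor $23$)(cofactor $32$) $=x_{11}\det X$.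

What changes for a general cubic form? There is no matrix product, but items 1 and 2 still make sense as conditions on a bilinear map $A$. Suppose a cubic form admits one nonzero $A$ of this kind. Must it be one of the determinant-like cubics?

## 2. Prolongations, the spaces $\Xi^a_Y$, and five statements

Throughout, $W$ is a finite-dimensional complex vector space, $f$ is a symmetric trilinear form on $W$, and $F(x)=f(x,x,x)$. For $u,v\in W$ let $f_{uv}\in W^*$ be $w\mapsto f(u,v,w)$, so $dF_x=3f_{xx}$ and $F(x)=f_{xx}(x)$. Let $L_x:W\to W^*$, $L_xw=f_{xw}$. It is symmetric, $(L_xu)(v)=(L_xv)(u)$, and $L_xx=f_{xx}$. Let $Y=\{F=0\}\subset\mathbb PW$; it is called irreducible when the cubic form $F$ is. Forms in one or two variables factor over $\mathbb C$, so $\dim W\ge3$ whenever $F$ is irreducible.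

**Nonzero Hessian.** $Y$ has *nonzero Hessian* if $L_w$ is invertible for some $w$, that is, if there is $w$ such that for every $u\ne0$ some $v$ has $f(w,u,v)\ne0$. Since $D^2F_x(u,v)=6f(x,u,v)$, this says that the Hessian determinant of $F$ is not identically zero. The form $x^3+y^3+z^3$ on $\mathbb C^4$ fails, because $f(w,e_4,\cdot)=0$ for all $w$. For $\det$ on our two matrix spaces, $3f(I,V,V)=\frac12\big((\operatorname{tr}V)^2-\operatorname{tr}V^2\big)$. If $V$ is in the kernel of this form then $V=\operatorname{tr}(V)I$; taking traces gives $\operatorname{tr}V=0$, so $V=0$. Hence $\det$ has nonzero Hessian.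

**Infinitesimal automorphisms.** $\mathfrak{aut}(Y)\subset\mathfrak{sl}(W)$ is the Lie algebra of infinitesimal linear automorphisms of $Y$, and $\mathfrak{aut}(\widehat Y)=\mathbb C\,\mathrm{Id}_W+\mathfrak{aut}(Y)$. Equivalently, $\mathfrak{aut}(\widehat Y)$ is the set of $g\in\operatorname{End}(W)$ for which there is a scalar $\lambda_g$, the *weight* of $g$ on $f$, with
$$f(gu,v,t)+f(u,gv,t)+f(u,v,gt)=\lambda_g f(u,v,t)\quad\text{for all }u,v,t .$$
For example $\mathrm{Id}_W$ has weight $3$.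

**Prolongation.** For $A\in\operatorname{Hom}(S^2W,W)$ write $A_{uv}=A_{vu}$ for its values and $A_w(u)=A_{wu}$. The *prolongation* $\mathfrak{aut}(\widehat Y)^{(1)}$ is the space of those $A$ with $A_w\in\mathfrak{aut}(\widehat Y)$ for all $w$. For such $A$ let $\chi^A\in W^*$ be $\chi^A(w)=\lambda_{A_w}$.

**The spaces $\Xi^a_Y$.** For $a\in\mathbb C$, $\Xi^a_Y$ is the subspace of those $A\in\mathfrak{aut}(\widehat Y)^{(1)}$ for which some $h^A\in\operatorname{Hom}(W^*,W)$ satisfies
$$A_{uv}=a\,\chi^A(u)\,v+a\,\chi^A(v)\,u+h^A(f_{uv})\quad\text{for all }u,v\in W. \tag{1}$$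

*Example: determinants.* Pair $W$ with itself by the trace, and let $p_P\in W^*$ be $X\mapsto\operatorname{tr}(PX)$. Then $f_{XX}=p_{\frac13\operatorname{adj}X}$. By Proposition 1, $A_{XX}=XCX$ defines an element of $\Xi^{1/2}_Y$ with $\chi=p_C$ and $h(p_P)=-6\,C\times P$: indeed $\chi(X)X+h(f_{XX})=\operatorname{tr}(CX)X-2C\times\operatorname{adj}X$. For later use, $h\chi=-6\operatorname{adj}C$ and $\chi(h\chi)=-18\det C$.

*Example: $F=xyz$.* This form is reducible, but all objects can be seen by hand. If $g$ has weight $\lambda$, then $(gx)_1yz+(gx)_2xz+(gx)_3xy=\lambda xyz$. Modulo $x$ this shows $x\mid(gx)_1$, and similarly for $y,z$; so $\mathfrak{aut}(\widehat Y)$ consists of the diagonal matrices, with weight the trace. If every $A_w$ is diagonal, then for $i\ne j$ the vector $A_{e_ie_j}$ is a multiple of both $e_i$ and $e_j$, hence $0$. So $A_{xx}=(c_1x^2,c_2y^2,c_3z^2)$ and $\chi=c_1x+c_2y+c_3z$. Since $f_{xx}=\frac13(yz,xz,xy)$, we get $A_{xx}=\chi(x)x+h(f_{xx})$ with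
$$h=-3\begin{pmatrix}0&c_3&c_2\\c_3&0&c_1\\c_2&c_1&0\end{pmatrix}.$$
Thus $\mathfrak{aut}(\widehat Y)^{(1)}=\Xi^{1/2}_Y\cong\mathbb C^3$. Here $\chi(h\chi)=-18c_1c_2c_3$, and $h$ is invertible exactly when $c_1c_2c_3\ne0$.

**Severi varieties.** These are the four smooth projective varieties classified by Zak: the Veronese surface $v_2(\mathbb P^2)\subset\mathbb P^5$, the Segre variety $\mathbb P^2\times\mathbb P^2\subset\mathbb P^8$, the Grassmannian $G(2,6)\subset\mathbb P^{14}$, and the $E_6$-variety in $\mathbb P^{26}$. The secant variety (the closure of the union of lines through two points) of each is a cubic hypersurface with nonzero Hessian. For the first two, the variety consists of the rank-one symmetric, respectively arbitrary, $3\times3$ matrices, and the secant is $\det=0$. It is known that for the secant $Y$ of a Severi variety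
$$\mathfrak{aut}(\widehat Y)^{(1)}=\Xi^{1/2}_Y\cong W^*\neq0 .$$

The following questions come from Jun-Muk Hwang, "Prolongations of infinitesimal automorphisms of cubic hypersurfaces with nonzero Hessian", arXiv:1612.09020 (2016). Let $Y$ be an irreducible cubic hypersurface with nonzero Hessian. (1) If $\Xi^a_Y\neq0$ for some $a$, is $Y$ the secant of a Severi variety? (2) If $\Xi^{1/2}_Y\ne0$, is $Y$ the secant of a Severi variety?

Both answers are **no**. A counterexample to both is the cubic threefold $s(2ab+c^2)+2az^2=0$ in $\mathbb P^4$, the case $m=3$ of Theorem 1.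

**Theorem 1.** For $m\ge3$ let $U=\mathbb C^m$ carry a nondegenerate symmetric form $\langle\,,\rangle$, let $0\neq e\in U$ be isotropic, $W=\mathbb C_s\oplus\mathbb C_z\oplus U$ and
$$F(s,z,u)=s\langle u,u\rangle+2z^2\langle e,u\rangle .$$
Then $Y=\{F=0\}\subset\mathbb P^{m+1}$ is irreducible with nonzero Hessian, $\Xi^{1/2}_Y\neq0$, and $Y$ is not the secant of a Severi variety.

**Theorem 2.** Let $Y$ be irreducible with nonzero Hessian. If $a\neq\frac12$ then $\Xi^a_Y=0$ (so (1) and (2) are the same question). Moreover $A\mapsto\chi^A$ is injective on $\Xi^{1/2}_Y$, and $\Xi_Y^{1/2}$ is identified with the space of pairs $(h,\chi)$, with $h:W^*\to W$ symmetric and $\chi\in W^*$, such that $f_{xx}(hf_{xx})=-\frac23\chi(x)F(x)$.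

**Theorem 3.** For $Y$ irreducible with nonzero Hessian the following are equivalent: (a) $Y$ is the secant of a Severi variety; (b) $\dim\Xi^{1/2}_Y=\dim W$; (c) some $A\in\Xi_Y^{1/2}$ has $h^A$ invertible; (d) some $A\in\Xi_Y^{1/2}$ has $\chi^A(h^A\chi^A)\neq0$.

**Theorem 4.** If $Y$ is irreducible with nonzero Hessian and $\Xi^a_Y\ne0$ for some $a$, then $\dim W\ge5$. (By Theorem 1, examples that are not Severi secants exist in every dimension $\dim W\ge5$.)

**Theorem 5.** The irreducible $Y$ with nonzero Hessian admitting $0\ne A\in\Xi_Y^{1/2}$ with $h^A\chi^A=0$ are exactly those given, in suitable coordinates on $W=\mathbb C\oplus Z_0\oplus U$, by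
$$F(t,\zeta,u)=t\,b(u,u)+2b(\ell(\zeta),u).$$
Here $b$ is a nondegenerate symmetric form on $U$, $\dim U\ge3$, $Z_0\neq0$, and $\ell:Z_0\to U$ is a quadratic map with $b(\ell,\ell)\equiv0$ and with $b(\ell(\cdot),u)$ a nondegenerate quadratic form for some $u\in U$.

These notes do not classify the $Y$ all of whose nonzero $A\in\Xi^{1/2}_Y$ satisfy $h^A\chi^A\neq0=\chi^A(h^A\chi^A)$.

## 3. Why only $a=\frac12$ survives, and the relation $B(dF,dF)=-6\chi F$

This section proves Theorem 2. Let $Y$ be irreducible with nonzero Hessian, $A\in\Xi^a_Y$, $h=h^A$, $\chi=\chi^A$. Put $B(\alpha,\beta)=\alpha(h\beta)$ for $\alpha,\beta\in W^*$, and let $h^T$ be the transpose, $\beta(h^T\alpha)=\alpha(h\beta)$.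

**Step 1: the gradient map is locally invertible.** The purpose is a principle for killing linear maps. Let $W^\circ=\{x:L_x\text{ invertible}\}$, open and dense. The map $\varphi(x)=f_{xx}$, from $W$ to $W^*$, has differential $d\varphi_x=2L_x$, so it is a local biholomorphism on $W^\circ$. The image under $\varphi$ of a nonempty open set therefore contains a nonempty open set, which spans $W^*$. Hence *a linear map on $W^*$ that kills $f_{xx}$ for all $x$ in a nonempty open set is zero.* In particular $h^A$ is determined by $A$.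

**Step 2: rewrite the weight condition on the diagonal.** The condition on $A_w$ is symmetric in $u,v,t$, so by polarization it is equivalent to
$$3f(A_wx,x,x)=\chi(w)F(x)\quad\text{for all }w,x. \tag{2}$$
Insert $A_wx=a\chi(w)x+a\chi(x)w+hf_{wx}$:
$$B(f_{xx},f_{wx})=(\tfrac13-a)\chi(w)F(x)-a\chi(x)f_{xx}(w). \tag{3}$$
The left side is $f_{wx}(h^Tf_{xx})=(L_xh^Tf_{xx})(w)$, so $L_xh^Tf_{xx}=(\frac13-a)F\chi-a\chi(x)f_{xx}$.

To obtain a formula for $h$ itself, set $w=x$ in (3): $B(f_{xx},f_{xx})=(\frac13-2a)\chi(x)F(x)$. Differentiate in direction $w$. The left side gives $2B(f_{xw},f_{xx})+2B(f_{xx},f_{xw})=2\big(L_x(h+h^T)f_{xx}\big)(w)$. So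
$$L_x(h+h^T)f_{xx}=\tfrac12(\tfrac13-2a)\big[F\chi+3\chi(x)f_{xx}\big].$$
Subtracting,
$$L_xhf_{xx}=-\tfrac16F\chi+(\tfrac12-2a)\chi(x)f_{xx},\qquad L_xh^Tf_{xx}=(\tfrac13-a)F\chi-a\chi(x)f_{xx}. \tag{4}$$

**Step 3: $\chi$ determines $A$.** If $\chi=0$, (4) gives $hf_{xx}=0$ on $W^\circ$; then $h=0$ by Step 1 and $A=0$ by (1). So $A\mapsto\chi^A$ is injective on $\Xi^a_Y$. From now on $A\ne0$, hence $\chi\neq0$.

**Step 4: eliminate $F\chi$.** Take $2-6a$ times the first equation of (4) plus the second. The coefficient of $F\chi$ is $-\frac13+a+\frac13-a=0$. The coefficient of $\chi(x)f_{xx}$ is $(2-6a)(\frac12-2a)-a=12a^2-8a+1=(6a-1)(2a-1)$. As $f_{xx}=L_xx$, cancelling $L_x$ on $W^\circ$ and extending by density gives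
$$Mf_{xx}=(6a-1)(2a-1)\chi(x)\,x,\qquad M:=(2-6a)h+h^T. \tag{5}$$

**Step 5: the case $a\ne\frac12,\frac16$.** The vectors $\chi(x)x$ span $W$, so $M$ is onto, hence invertible. Then
$$F(x)=f_{xx}(x)=(6a-1)(2a-1)\,\chi(x)\,(M^{-1}x)(x)$$
is a linear form times a quadratic form. This contradicts irreducibility.

For $a=\frac16$ this argument has no force: the right side of (5) vanishes and $M$ is zero instead of invertible. The extra tool is to use $p=f_{xx}$ as the coordinate in place of $x$.

**Step 6: a potential for the inverse gradient map.** Let $\Omega\subset W^*$ be a small ball, or product of balls, on which an inverse branch $\psi$ of $\varphi|_{W^\circ}$ exists, with $F\ne0$ on $\psi(\Omega)$. Put $x=\psi(p)$ and $G(p)=\frac23F(\psi(p))$. Since $d\psi=\frac12L_x^{-1}$,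
$$dG_p(\pi)=2f_{xx}(\tfrac12L_x^{-1}\pi)=(L_xx)(L_x^{-1}\pi)=\pi(x).$$
The gradient of a function on $\Omega\subset W^*$ is a vector in $W$, and so
$$\nabla G=x,\quad\partial_\chi G=\chi(x),\quad\nabla\partial_\chi G=\tfrac12L_x^{-1}\chi,\quad F=\tfrac32G,\quad p(\nabla G)=p(x)=F=\tfrac32G. \tag{6}$$
The third equation holds because $\partial_\pi(\chi(x))=\chi(\frac12L_x^{-1}\pi)=\pi(\frac12L_x^{-1}\chi)$.

**Step 7: the case $a=\frac16$.** By (5) and Step 1, $M=h+h^T=0$, so $h^T=-h$. If $h=0$, (4) gives $F(x)\chi(w)=\chi(x)f(x,x,w)$ for all $w$. With $\chi(w)=1$ this factors $F$, a contradiction. So $h\neq0$. By (4) and (6), with $p=f_{xx}$,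
$$hp=-\tfrac16FL_x^{-1}\chi+\tfrac16\chi(x)x=-\tfrac12G\,\nabla\partial_\chi G+\tfrac16\,\partial_\chi G\,\nabla G=-\tfrac12G^{4/3}\,\nabla\big(G^{-1/3}\partial_\chi G\big),$$
for a branch of $G^{1/3}$ on the simply connected set $\Omega$. Let $\theta$ be the 1-form $\theta_p(\pi)=\pi(hp)$. The formula says that $G^{-4/3}\theta$ is exact, so $d(G^{-4/3}\theta)=0$, i.e.
$$d\theta=\tfrac43\,d\log G\wedge\theta .$$
On the other hand $d\theta(\pi,\pi')=\pi'(h\pi)-\pi(h\pi')=2\pi'(h\pi)$ is a nonzero constant 2-form. Being a wedge of two 1-forms at each point, it has rank $2$, and its kernel is $\ker h$. As $\dim W\ge3$, there is $0\ne\pi\in\ker h$. Then $\theta(\pi)=\pi(hp)=-p(h\pi)=0$. Contracting the displayed identity with $\pi$ gives $0=\frac43(\partial_\pi\log G)\,\theta$. Since $\theta_p\neq0$ off the proper subspace $\ker h$, we get $\partial_\pi G=0$ on $\Omega$. That is, $\pi(x)=0$ for all $x$ in the open set $\psi(\Omega)$. So $\pi=0$, a contradiction.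

**Step 8: the case $a=\frac12$.** Now (5) reads $(h^T-h)f_{xx}=0$, so $h$ is symmetric, and $w=x$ in (3) gives
$$B(f_{xx},f_{xx})=-\tfrac23\chi(x)F(x),\qquad\text{equivalently}\quad B(dF,dF)=-6\chi F. \tag{7}$$
Conversely, let $h$ be symmetric with (7). Differentiating in direction $w$, $4B(f_{xx},f_{xw})=-\frac23\big[\chi(w)F+3\chi(x)f_{xx}(w)\big]$, which is (3) with $a=\frac12$. Hence $A_{uv}:=\frac12\chi(u)v+\frac12\chi(v)u+h(f_{uv})$ satisfies (2), so it lies in $\Xi^{1/2}_Y$ with $\chi^A=\chi$. Since $A$ determines $h$ (Step 1), this is the stated identification, and Theorem 2 is proved. $\square$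

The converse in Step 8 uses neither irreducibility nor the Hessian. For $\det$, $B(p_P,p_P)=-6\operatorname{tr}(C\operatorname{adj}P)$, and (7) is item 3 of Proposition 1.

## 4. Integrating along $\chi$, and when $h$ is invertible

From here on $0\ne A\in\Xi^{1/2}_Y$ has data $(h,\chi)$, with $Y$ irreducible with nonzero Hessian. Put
$$\eta:=h\chi\in W,\qquad\beta_0:=B(\chi,\chi)=\chi(\eta).$$

**Step 1: two equations for $N=G^2$.** In the coordinate $p$, relation (7) becomes a differential equation that can be integrated at once. On $\Omega$, by (6) and (7), $\partial_\chi N=2G\chi(x)=\frac43F\chi(x)=-2B(p,p)$. Also $\nabla N=2Gx$, and $f_{xx}=p$. So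
$$\partial_\chi N=-2B(p,p),\qquad f(\nabla N,\nabla N,\cdot)=4N\,p. \tag{8}$$

**Step 2: integrate.** Choose $e_0\in W$ with $\chi(e_0)=1$. Let $H=\{q\in W^*:q(e_0)=0\}$, so $W^*=\mathbb C\chi\oplus H$. Write $p=s\chi+q$ and take $\Omega=D\times D'$ in these coordinates. Put $\beta=B(\chi,q)=\chi(hq)=q(\eta)$. Then $B(p,p)=\beta_0s^2+2\beta s+B(q,q)$, and integrating the first equation of (8) in $s$,
$$N=-\tfrac23\beta_0s^3-2\beta s^2-2B(q,q)s+r(q)$$
with $r$ holomorphic on $D'$. For the gradient, let $\nabla r\in\ker\chi$ be the vector with $\pi(\nabla r)=\partial_\pi r$ for $\pi\in H$ (restriction to $\ker\chi$ identifies $H$ with $(\ker\chi)^*$). Then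
$$\nabla N=-2s^2\eta-4s\,hq+\rho,\qquad\rho=-2B(q,q)e_0+\nabla r,\qquad\chi(\rho)=-2B(q,q). \tag{9}$$
Check: pairing with $\chi$ gives $-2\beta_0s^2-4\beta s-2B(q,q)=\partial_sN$. Pairing with $\pi\in H$ gives $-2s^2\pi(\eta)-4sB(q,\pi)+\partial_\pi r=\partial_\pi N$.

**Step 3: compare powers of $s$.** For fixed $q\in D'$, both sides of $f(\nabla N,\nabla N,\cdot)=4N(s\chi+q)$ are polynomials in $s$. The coefficients of $s^4$ are $4f_{\eta\eta}$ and $-\frac83\beta_0\chi$. Those of $s^3$ are $16f_{\eta,hq}$ and $-8\beta\chi-\frac83\beta_0q$. Those of $s^2$ give the third line: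
$$f_{\eta\eta}=-\tfrac23\beta_0\chi, \tag{10}$$
$$f_{\eta,hq}=-\tfrac12\beta\chi-\tfrac16\beta_0q, \tag{11}$$
$$16f_{hq,hq}-4f_{\eta,\rho}=-8B(q,q)\chi-8\beta q. \tag{12}$$
Equation (11) is linear in $q$, so it holds for all $q\in H$.

**The form $b$ on $\operatorname{im}h$.** Let $U=\operatorname{im}h$ and $b(hp,hp')=B(p,p')$. Since $B(p,p')=p'(hp)$, this depends only on $hp$, and $b$ is a nondegenerate symmetric form. Taking $p'=\chi$ gives $b(u,\eta)=\chi(u)$. Moreover $b(hp,u)=p(u)$ for $u\in U$: the vector $hp$ is the $b$-dual of $p|_U$. Thus $B(p,p')$ depends only on $p|_U,p'|_U$ and is the form on $U^*$ inverse to $b$.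

**Proposition A.** $h$ is invertible if and only if $\beta_0\ne0$.

*Proof that $\beta_0\neq0$ suffices.* Take $e_0=\eta/\beta_0$. Then $\beta=q(\eta)=0$ for $q\in H$, and (11) reads $f_{\eta,hq}=-\frac16\beta_0q$. Suppose $h(s\chi+q)=0$. Applying $\chi$ gives $s\beta_0=0$, so $s=0$ and $hq=0$. Then $q=0$ by (11).

*Proof that $\beta_0\ne0$ is necessary.* The aim is to show that otherwise $\chi$ divides $F$. Let $h$ be invertible and $\beta_0=0$. By (11), $f_{\eta,hq}=-\frac12\chi(hq)\chi$; by (10), $f_{\eta\eta}=0$, and $\chi(\eta)=0$. Since $W=h(H)+\mathbb C\eta$,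
$$f_{\eta,x}=-\tfrac12\chi(x)\chi\qquad\text{for all }x\in W.$$
So $f_{\eta,\rho}=B(q,q)\chi$. With $u=hq$, (12) becomes $16f_{uu}=-4b(u,u)\chi-8\chi(u)q$. Evaluate at $u$, using $q(u)=B(q,q)=b(u,u)$: $F(u)=-\frac34\chi(u)b(u,u)$ for $u\in h(D')$, hence for all $u$ in the hyperplane $h(H)$. Since $h$ is injective and $\chi\notin H$, $\eta=h\chi\notin h(H)$, so every vector of $W$ is $u+t\eta$ with $u\in h(H)$. Now
$$F(u+t\eta)=F(u)+3tf(\eta,u,u)+3t^2f(\eta,\eta,u)+t^3F(\eta)=\chi(u)\big[-\tfrac34b(u,u)-\tfrac32t\chi(u)\big],$$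
and $\chi(u+t\eta)=\chi(u)$. So $\chi\mid F$, a contradiction. $\square$

## 5. A Jordan algebra when $\chi(h\chi)\neq0$

This section proves Theorem 3. Proposition A, applied to the same $A$, gives (c)$\Leftrightarrow$(d); an $A$ as in (c) or (d) is nonzero. The implication (a)$\Rightarrow$(b) is the known fact $\Xi_Y^{1/2}\cong W^*$ recalled in Section 2.

**(b)$\Rightarrow$(d).** The injection $A\mapsto\chi^A$ is onto $W^*$. So for each $\chi\in W^*$ there is a form $B_\chi$, linear in $\chi$, and by (8) $\partial_\chi N=-2B_\chi(p,p)$ on $\Omega$; the function $N$ does not depend on $\chi$. Fix $p\in\Omega$ and take $\chi=p$. By (6), $p(\nabla N)=2G\,p(\nabla G)=3G^2=3N$. So $B_p(p,p)=-\frac32N(p)\neq0$, and the $A$ with $\chi^A=p$ satisfies (d).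

**(d)$\Rightarrow$(a).** The determinant suggests the method: for $C=I$, $A_{XY}=\frac12(XY+YX)$ is the Jordan product of matrices. So we take $A$ itself as a product.

*What is needed about Jordan algebras.* A (complex, finite-dimensional) Jordan algebra is a commutative algebra with $x(x^2y)=x^2(xy)$. Besides matrices with $\frac12(XY+YX)$, an example is the spin factor $\mathbb C\oplus V$ with a nondegenerate symmetric form $k$ on $V$ and $(\alpha+v)(\beta+w)=\alpha\beta+k(v,w)+\alpha w+\beta v$; there $x=\alpha+v$ satisfies $x^2-2\alpha x+(\alpha^2-k(v,v))=0$. The following facts are in Jacobson, *Structure and Representations of Jordan Algebras*.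

- With a unit $e$, the subalgebra $\mathbb C[x]$ generated by $e$ and $x$ is associative (power-associativity).
- (Albert) If the nil radical, the largest ideal of nilpotent elements, is zero, the algebra is a direct sum of simple unital ideals.
- The generic minimal polynomial has a degree $d$, the largest degree of the minimal polynomial of an element. The generic norm $n$, up to sign its constant term, is a form of degree $d$ with $n(e)=1$, and $n(x)\ne0$ exactly when $x$ is invertible in $\mathbb C[x]$. For a simple algebra $n$ is irreducible (linear for $\mathbb C$).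
- (Albert) The simple ones with $d\le3$ are $\mathbb C$ ($d=1$), the spin factors of dimension $\ge3$ ($d=2$), and $H_3(\mathbb D)$ with $\mathbb D$ a complex composition algebra of dimension $1,2,4,8$ ($d=3$).

Let $\beta_0\neq0$, so $h$ is invertible. Take $e_0=\eta/\beta_0$. For $q\in H$ we have $\chi(hq)=q(\eta)=0$, so $\ker\chi=h(H)$ by dimension. Define
$$xy:=A_{xy}=\tfrac12\chi(x)y+\tfrac12\chi(y)x+hf_{xy}.$$

**Step 1: there is a unit.** By (10), $e_0e_0=e_0+\beta_0^{-2}h(-\frac23\beta_0\chi)=e_0-\frac23e_0=\frac13e_0$. By (11), $e_0\cdot hq=\frac12hq+\beta_0^{-1}h(-\frac16\beta_0q)=\frac13hq$. As $W=\mathbb Ce_0\oplus h(H)$, $e:=3e_0$ is a unit. By (10), $F(e)=27f_{e_0e_0}(e_0)=-18/\beta_0\ne0$. Put $\nu=F/F(e)$, $T=\chi$, $\tau(x,y)=T(xy)$. Since $A_w$ has weight $T(w)$,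
$$d\nu_x(wx)=T(w)\nu(x),\qquad\nu(e)=1. \tag{13}$$

**Step 2: $\tau$ is nondegenerate.** $\tau(e,\cdot)=\chi$. For $x=hq$, $\chi(x)=0$, and so $\tau(x,y)=\chi(hf_{xy})=f_{xy}(\eta)=f(\eta,hq,y)=-\frac{\beta_0}6q(y)$. Since $W^*=\mathbb C\chi\oplus H$, the map $x\mapsto\tau(x,\cdot)$ is onto $W^*$.

**Step 3: $\tau$ is associative, $\tau(zw,y)=\tau(w,zy)$.** This makes multiplications self-adjoint. Let $\lambda=\log\nu$ near $e$. By (13), $\lambda'_x(wx)=T(w)$. Differentiate in $x$, first in direction $y$, then in direction $z$: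
$$\lambda''_x(wx,y)+\lambda'_x(wy)=0,\qquad\lambda'''_x(wx,y,z)+\lambda''_x(wz,y)+\lambda''_x(wy,z)=0.$$
At $x=e$: $\lambda'_e=T$, $\lambda''_e=-\tau$, $\lambda'''_e(w,y,z)=\tau(wz,y)+\tau(wy,z)$. The left side of the last equation is symmetric in $w,y$, and so is $\tau(wy,z)$. Hence $\tau(wz,y)=\tau(yz,w)$.

**Step 4: every element satisfies a cubic equation.** Define $x^\#$ by $\tau(x^\#,y)=d\nu_x(y)$. By (13) and Step 3, $\tau(xx^\#,w)=\tau(x^\#,wx)=\nu(x)T(w)=\nu(x)\tau(e,w)$, so $xx^\#=\nu(x)e$. To compute $x^\#$, shift by $te$. From $\nu=\exp\lambda$, $d\nu_e=T$ and $D^2\nu_e(x,y)=T(x)T(y)-\tau(x,y)$. So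
$$\nu(x+te)=t^3+t^2T(x)+tS(x)+\nu(x),\qquad S(x)=\tfrac12\big(T(x)^2-\tau(x,x)\big).$$
Since $\nu$ is cubic, $d\nu_{x+te}(y)=d\nu_x(y)+tD^2\nu_e(x,y)+t^2T(y)$, which means $(x+te)^\#=x^\#+t(T(x)e-x)+t^2e$. The $t$-coefficient of $(x+te)(x+te)^\#=\nu(x+te)e$ is $T(x)x-x^2+x^\#=S(x)e$. So $x^\#=x^2-T(x)x+S(x)e$. Multiplying by $x$, with $x^3:=x\cdot x^2$,
$$x^3-T(x)x^2+S(x)x-\nu(x)e=0. \tag{14}$$

**Step 5: the Jordan identity.** Let $\mu_x$ be multiplication by $x$; we must show $[\mu_x,\mu_{x^2}]=0$. Differentiate (14) in direction $y$, with $dS_x(y)=T(x)T(y)-\tau(x,y)$ and $d\nu_x(y)=\tau(x^\#,y)=\tau(x^2,y)-T(x)\tau(x,y)+S(x)T(y)$: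
$$\begin{aligned}\mu_{x^2}y+2\mu_x^2y&-T(y)x^2-2T(x)\mu_xy+\big(T(x)T(y)-\tau(x,y)\big)x+S(x)y\\&-\big(\tau(x^2,y)-T(x)\tau(x,y)+S(x)T(y)\big)e=0.\end{aligned}$$
Write $v^*=\tau(v,\cdot)$, so $T=e^*$, and abbreviate $T=T(x)$, $S=S(x)$ in coefficients. Then
$$\mu_{x^2}=-2\mu_x^2+2T\mu_x-S\,\mathrm{Id}+R,$$
$$R=x^2\otimes e^*-T\,x\otimes e^*+x\otimes x^*+e\otimes(x^2)^*-T\,e\otimes x^*+S\,e\otimes e^*. \tag{15}$$
Hence $[\mu_x,\mu_{x^2}]=[\mu_x,R]$. By self-adjointness $[\mu_x,u\otimes v^*]=(xu)\otimes v^*-u\otimes(xv)^*$. The six terms of (15) contribute, in order,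
$$\begin{aligned}&x^3\otimes e^*-x^2\otimes x^*,\quad-T\,x^2\otimes e^*+T\,x\otimes x^*,\quad x^2\otimes x^*-x\otimes(x^2)^*,\\&x\otimes(x^2)^*-e\otimes(x^3)^*,\quad-T\,x\otimes x^*+T\,e\otimes(x^2)^*,\quad S\,x\otimes e^*-S\,e\otimes x^*.\end{aligned}$$
The sum is $(x^3-Tx^2+Sx)\otimes e^*-e\otimes(x^3-Tx^2+Sx)^*$, which by (14) is $\nu\,e\otimes e^*-\nu\,e\otimes e^*=0$. So $J=(W,\cdot)$ is a unital Jordan algebra.

**Step 6: the nil radical is zero.** In $\mathbb C[x]$, $\frac d{dt}\exp(tx)=x\exp(tx)$. With (13), $\frac d{dt}\nu(\exp tx)=T(x)\nu(\exp tx)$, so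
$$\nu(\exp tx)=e^{tT(x)}. \tag{16}$$
If $x$ is nilpotent, the left side is a polynomial in $t$, so $T(x)=0$. If $z$ is in the nil radical, then $zy$ is nilpotent for every $y$, so $\tau(z,y)=T(zy)=0$ and $z=0$. By Albert's theorem $J$ is a direct sum of simple unital ideals.

**Step 7: $J$ is simple.** Suppose $J=J_1\oplus J_2$ with nonzero ideals, $e=e_1+e_2$. For $x_i\in J_i$ write $\exp(x_1+x_2)=y_1+y_2$ with $y_i\in J_i$; then $\exp x_1=y_1+e_2$ and $\exp x_2=e_1+y_2$. By (16) and the additivity of $T$, $\nu(y_1+y_2)=\nu(y_1+e_2)\,\nu(e_1+y_2)$. Since $\exp$ is a local biholomorphism at $0$, this holds near $e$, hence as a polynomial identity. Neither factor is constant: otherwise its differential at $e_i$, which is $T|_{J_i}$, vanishes, and $\tau(J_i,J)=T(J_iJ)\subset T(J_i)=0$ contradicts Step 2. So $\nu$ is reducible, a contradiction.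

**Step 8: identify $Y$.** By (14) the generic minimal polynomial has degree $\le3$, so $J$ is in the list above. If $\nu(x)\neq0$, then $xx^\#=\nu(x)e$ with $x^\#\in\mathbb C[x]$ by Step 4, so $x$ is invertible in $\mathbb C[x]$ and $n(x)\ne0$. Thus $\nu$ vanishes on $\{n=0\}$. As $n$ is irreducible, $n\mid\nu$. As $\nu$ is an irreducible cubic, $\deg n=3$, and $\nu=n$ because both are $1$ at $e$. So $J=H_3(\mathbb D)$ and $Y=\{n=0\}$. This is the symmetric $3\times3$ determinant, the general $3\times3$ determinant, the $6\times6$ Pfaffian, or the $E_6$-cubic, for $\dim\mathbb D=1,2,4,8$. These are exactly the secants of the four Severi varieties (Zak, *Tangents and Secants of Algebraic Varieties*; Lazarsfeld–Van de Ven). $\square$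

## 6. Division by $\chi(h\chi)$, and tridiagonal symmetric matrices

The natural attempt to answer "yes" is to run Section 5 with an arbitrary nonzero $A$. It stops at the first line: the unit is $3h\chi/\chi(h\chi)$, and nothing so far prevents $\chi(h\chi)=0$. This happens already for $\det$, where $\chi(h\chi)=-18\det C$. With $C=E_{11}$ we even have $h\chi=-6\operatorname{adj}C=0$. The product $\frac12(XE_{11}Y+YE_{11}X)$ has no unit at all, since it is zero whenever $X$ has zero first row and first column. For $\det$ we can switch to $C=I$. A cubic may have only bad $A$'s, and then the argument gives nothing.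

So look at what the bad element $C=E_{11}$ sees. In blocks, with $r$ a row and $c$ a column of length 2,
$$\det\begin{pmatrix}t&r\\c&u\end{pmatrix}=t\det u-r\operatorname{adj}(u)\,c=t\,b(u,u)+2b(\ell,u),\qquad b(u,u)=\det u,\quad\ell=-cr,$$
because $2b(u,v)=\operatorname{tr}(\operatorname{adj}(u)v)$ and $r\operatorname{adj}(u)c=\operatorname{tr}(\operatorname{adj}(u)\,cr)$. The matrix $cr$ has rank at most $1$, so $b(\ell,\ell)=0$. The idea is that isotropy of $\ell$ is all that the relation $B(dF,dF)=-6\chi F$ needs. If $F=t\,b(u,u)+2b(\ell(\zeta),u)$ with $b(\ell,\ell)\equiv0$, then the $u$-gradient is $2b(tu+\ell,\cdot)$. Its $b$-square is $4b(tu+\ell,tu+\ell)=4\big(t^2b(u,u)+2t\,b(\ell,u)\big)=4tF$. Nothing forces $\ell$ to be as large as in a Severi cubic. The smallest choice has one variable $\zeta=z$ and $\ell=z^2e$ with $e$ isotropic. This is the cubic of Theorem 1, and here is its proof.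

**Irreducibility.** Choose coordinates with $\langle u,u\rangle=2ab+q(c)$, where $q\neq0$ is a nondegenerate quadratic form in $m-2\ge1$ variables $c$, and $\langle e,u\rangle=a$. Then $F=2sa\cdot b+\big(s\,q(c)+2az^2\big)$ has degree 1 in $b$. Neither $s$ nor $a$ divides $s\,q(c)+2az^2$, so the two coefficients are coprime and $F$ is irreducible.

**Nonzero Hessian.** At $x_0=(1,0,u_0)$ the form $3f(x_0,v,v)$, $v=(\sigma,\zeta,\upsilon)$, is the $t^2$-coefficient of $F(x_0+tv)$:
$$2\sigma\langle u_0,\upsilon\rangle+\langle\upsilon,\upsilon\rangle+2\zeta^2\langle e,u_0\rangle=\langle\upsilon+\sigma u_0,\upsilon+\sigma u_0\rangle-\sigma^2\langle u_0,u_0\rangle+2\zeta^2\langle e,u_0\rangle .$$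
It is nondegenerate when $\langle u_0,u_0\rangle\ne0\neq\langle e,u_0\rangle$, and such $u_0$ exist.

**A nonzero element of $\Xi^{1/2}_Y$.** For $x=(s,z,u)$ put $A_{xx}=(s^2,\,sz,\,-z^2e)$. For $w=(s',z',u')$ we get $A_wx=\big(ss',\frac12(sz'+s'z),-zz'e\big)$. Since $\langle e,e\rangle=0$,
$$\begin{aligned}dF_x(A_wx)&=ss'\langle u,u\rangle+4z\langle e,u\rangle\cdot\tfrac12(sz'+s'z)-zz'\langle2su+2z^2e,e\rangle\\&=ss'\langle u,u\rangle+2szz'\langle e,u\rangle+2s'z^2\langle e,u\rangle-2szz'\langle e,u\rangle=s'F(x).\end{aligned}$$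
So (2) holds with $\chi^A(w)=s'$, and $A\in\mathfrak{aut}(\widehat Y)^{(1)}$. Let $h(p)=-\frac32\big(0,0,(p|_U)^\sharp\big)$, with $\sharp$ taken with respect to $\langle\,,\rangle$. As $f_{xx}|_U=\frac13\langle2su+2z^2e,\cdot\rangle$, $h(f_{xx})=(0,0,-su-z^2e)$. Hence $A_{xx}=\chi^A(x)x+h(f_{xx})$. Polarizing gives (1) with $a=\frac12$, so $0\neq A\in\Xi^{1/2}_Y$.

**Not a Severi secant.** For a Severi variety $S$, $\operatorname{Sing}(\operatorname{Sec}S)=S$ is irreducible (Zak). Here
$$\operatorname{Sing}(Y)=\{\langle u,u\rangle=0,\ z\langle e,u\rangle=0,\ su+z^2e=0\}.$$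
Its open subset $\{s\neq0\}$ is the curve $u=-z^2e/s$, on which the first two equations hold because $e$ is isotropic; it is nonempty of dimension 1. Its closed subset $\{s=0\}$ contains the quadric $\{s=z=0,\ \langle u,u\rangle=0\}$, of dimension $m-2\ge1$. If $\operatorname{Sing}(Y)$ were irreducible, it would have dimension 1, like its nonempty open subset. But an irreducible one-dimensional variety has no proper closed subset of dimension $\ge1$. So $\operatorname{Sing}(Y)$ is reducible. (For $m=3$ it is enough that $\dim W=5\notin\{6,9,15,27\}$.) Theorem 1 is proved. $\square$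

*Remark: the threefold as a determinant.* For $m=3$,
$$\det\begin{pmatrix}s&z&0\\z&-b&ic\\0&ic&-2a\end{pmatrix}=s\big(2ab-(ic)^2\big)-z\cdot z(-2a)=s(2ab+c^2)+2az^2 .$$
So this $Y$ is the hyperplane section $x_{13}=0$ of the secant of the Veronese surface: symmetric tridiagonal matrices. If $X$ is such a matrix, $XE_{11}X$ is the first column times the first row, with nonzero entries at most $s^2$, $sz$ (twice) and $z^2$ in the upper left $2\times2$ block. It is again tridiagonal, and in our coordinates ($-b=z^2$) it is the field $A_{xx}=(s^2,sz,-z^2e)$. The field $XE_{11}X$ is tangent to the hyperplane; the field $X\cdot I\cdot X=X^2$ is not, as $(X^2)_{13}=z\cdot ic$. For this $Y$ no element of $\Xi^{1/2}_Y$ has $\chi(h\chi)\neq0$, by Theorem 3.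

## 7. All cubics with $h\chi=0$

This section proves Theorem 5. The equations of Section 4 show that the shape found above is forced.

**Step 1: the normal form.** Let $0\neq A\in\Xi^{1/2}_Y$ with $\eta=h\chi=0$. Then $\beta_0=\beta=0$, and $U=\operatorname{im}h=h(H)\subset\ker\chi$ since $\chi(hq)=\beta=0$. Equation (12) becomes $f_{uu}=-\frac12b(u,u)\chi$ for $u\in h(D')$, hence for all $u\in U$. Choose a complement $Z$ of $U$ in $W$ and put $b'=-\frac32b$. Expand $F(u+z)$: $F(u)=-\frac12b(u,u)\chi(u)=0$, $3f(u,u,z)=\chi(z)b'(u,u)$, and $3f(u,z,z)=2b'(l(z),u)$ for a unique quadratic map $l:Z\to U$. With $g(z)=F(z)$,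
$$F(u+z)=\chi(z)\,b'(u,u)+2b'(l(z),u)+g(z).$$
The $u$-gradient is $2b'(\chi u+l,\cdot)=-3b(\chi u+l,\cdot)$. As $B$ is inverse to $b$ on $U$, $B(dF,dF)=9b(\chi u+l,\chi u+l)=-6b'(\chi u+l,\chi u+l)$. So (7) reads
$$\chi F=b'(\chi u+l,\chi u+l),\qquad\text{i.e.}\quad b'(l,l)=\chi g.$$
Since $\chi\ne0$ vanishes on $U$, we may write $z=tz_0+\zeta$ with $\chi(z_0)=1$, $\zeta\in Z_0=\ker\chi|_Z$, and $l(z)=t^2l_{00}+2tl_{01}(\zeta)+\ell(\zeta)$. Replace $u$ by $u-tl_{00}-2l_{01}(\zeta)$, a linear change of coordinates. It turns $\chi u+l$ into $tu+\ell(\zeta)$, so $tF=b'(tu+\ell,tu+\ell)$. Setting $t=0$ gives $b'(\ell,\ell)\equiv0$; dividing by $t$ then gives $F=t\,b'(u,u)+2b'(\ell(\zeta),u)$.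

**Step 2: every such form has the required $A$.** Let $F=t\,b(u,u)+2b(\ell(\zeta),u)$ with $b$ nondegenerate on $U\neq0$ and $b(\ell,\ell)\equiv0$. Put $\chi=t$ and $h=-\frac32(\cdot|_U)^\sharp$ with respect to $b$; $h$ is symmetric. The $u$-gradient $2b(tu+\ell,\cdot)$ gives $B(dF,dF)=-\frac32\cdot4\,b(tu+\ell,tu+\ell)=-6tF$. So (7) holds, and Step 8 of Section 3 gives $A\in\Xi^{1/2}_Y$ with $\chi^A=t\neq0$, so $A\ne0$. Finally $h\chi=0$ because $\chi|_U=0$.

It remains to decide when such an $F$ is irreducible with nonzero Hessian.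

**Step 3: irreducibility.** On $t=1$, $F=b(v,v)$ with $v=u+\ell(\zeta)$, and $(\zeta,u)\mapsto(\zeta,v)$ is a polynomial automorphism. So $F|_{t=1}$ is irreducible exactly when $\dim U\ge3$. If $\dim U\le2$, it is a product $g_1g_2$ of two nonconstant polynomials. Homogenizing, $t^kF=\tilde g_1\tilde g_2$ for some $k\ge0$. If $F$ were irreducible, it would divide some $\tilde g_i$; setting $t=1$, $g_1g_2$ would divide $g_i$, which is impossible. So $F$ is reducible. If $\dim U\ge3$ and $F=PQ$, then one of $P|_{t=1},Q|_{t=1}$ is constant, so $P$ or $Q$ is a constant times a power of $t$. Hence $F$ is irreducible if and only if $t\nmid F$. Since $F|_{t=0}=2b(\ell,u)$, this means $\ell\ne0$.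

**Step 4: Hessian.** A group of symmetries reduces the computation to $\zeta=0$. For $\zeta_0\in Z_0$ and $\ell(\cdot,\cdot)$ the polarization of $\ell$, the linear automorphism
$$(t,\zeta,u)\mapsto\big(t,\ \zeta+t\zeta_0,\ u-2\ell(\zeta_0,\zeta)-t\ell(\zeta_0)\big)$$
fixes $t$, and it fixes $tu+\ell(\zeta)$:
$$tu-2t\ell(\zeta_0,\zeta)-t^2\ell(\zeta_0)+\ell(\zeta)+2t\ell(\zeta_0,\zeta)+t^2\ell(\zeta_0)=tu+\ell(\zeta).$$
Hence it fixes $F$, as $tF=b(tu+\ell,tu+\ell)$. With $\zeta_0=-\zeta/t$ it moves a point with $t\neq0$ to one with $\zeta=0$. So the Hessian is nonzero if and only if $f_{x_0}(\cdot,\cdot)=f(x_0,\cdot,\cdot)$ is nondegenerate for some $x_0=(1,0,u_0)$. For $v=(\sigma,\zeta,\upsilon)$,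
$$3f(x_0,v,v)=b(\upsilon+\sigma u_0,\upsilon+\sigma u_0)-\sigma^2b(u_0,u_0)+2b(\ell(\zeta),u_0).$$
This is nondegenerate exactly when $b(u_0,u_0)\ne0$ and $b(\ell(\cdot),u_0)$ is nondegenerate on $Z_0$. Both are Zariski open conditions on $u_0$, and the first is satisfiable. So the Hessian is nonzero if and only if $b(\ell(\cdot),u)$ is nondegenerate for some $u$. If $Z_0\neq0$ this forces $\ell\ne0$; if $Z_0=0$, then $\ell=0$ and $F=t\,b(u,u)$ is reducible. Combining Steps 1–4 gives Theorem 5. $\square$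

The cubics of Theorem 1 are the case $Z_0=\mathbb C$, $\ell(z)=z^2e$.

## 8. No examples with $\dim W\le4$

This section proves Theorem 4. By Theorem 2, $a=\frac12$. Let $0\ne A\in\Xi_Y^{1/2}$ and suppose $\dim W\le4$. Secants of Severi varieties have $\dim W\ge6$, so by Theorem 3 $h$ is not invertible and $\beta_0=0$.

**Step 1: $\operatorname{rank}h\ge3$.** If $\operatorname{rank}h\le2$, the quadratic form $B$ on $W^*$ is a product (possibly zero), $B(\alpha,\alpha)=\alpha(v)\alpha(v')$ with $v,v'\in W$. Then (7) reads $(\partial_vF)(\partial_{v'}F)=-6\chi F\ne0$. The irreducible cubic $F$ would divide one of two nonzero quadratic forms, which is impossible. So $\dim W=4$, $\operatorname{rank}h=3$, and $U=\operatorname{im}h$ is a hyperplane.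

**Step 2: $\eta\neq0$.** If $\eta=0$, then $U=h(H)\subset\ker\chi$ as in Section 7, so $U=\ker\chi$ by dimension. By (12), $f_{uu}=-\frac12b(u,u)\chi$ on $U$, so $F|_U=0$. Then $\chi\mid F$, a contradiction.

**Step 3: coordinates.** By (11) and (10) with $\beta_0=0$, and $\chi(\eta)=0$, we have $f_{\eta,u}=-\frac12\chi(u)\chi$ for all $u\in U=h(H)+\mathbb C\eta$. Also $b(\eta,\eta)=\beta_0=0$. Choose a basis $u_a,\ u_y=\eta,\ u_c$ of $U$ with $b(u_a,u_y)=b(u_c,u_c)=1$ and all other products $0$. As $\chi(u)=b(u,\eta)$, $\chi$ takes the values $1,0,0$ on it. Then $\ker\chi\cap U$ has dimension 2 and $\ker\chi$ has dimension 3, so there is $w\in\ker\chi\setminus U$. Write $x=au_a+yu_y+cu_c+zw$, so $\chi(x)=a$. Since $B$ is the inverse of $b$ on $U^*$, (7) reads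
$$2F_aF_y+F_c^2=-6aF. \tag{17}$$
For $u\in U$ we have $f(\eta,u,u)=-\frac12\chi(u)^2$ and $f(\eta,u,w)=-\frac12\chi(u)\chi(w)=0$. So for some $\kappa\in\mathbb C$
$$F_y=3f(\eta,x,x)=-\tfrac32a^2+\kappa z^2=:Q\neq0 .$$

**Step 4: reduce to three equations in $(a,z)$.** Thus $F=yQ+E(a,c,z)$ with $E$ a cubic form, and $Q_a=-3a$. In (17) the terms with $y$ agree ($2QQ_a=-6aQ$), and the rest is $2QE_a-2Q_aE+E_c^2=0$. If $k$ is the coefficient of $c^3$ in $E$, the $c^4$-coefficient of this equation is $9k^2$, because $Q$ does not involve $c$; so $k=0$. Write $E=mc^2+nc+o$ with $m,n,o\in\mathbb C[a,z]$ homogeneous of degrees $1,2,3$. The coefficients of $c^2,c,1$, divided by $2Q^2$, are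
$$\partial_a\tfrac mQ=-2\big(\tfrac mQ\big)^2,\qquad\partial_a\tfrac nQ=-2\,\tfrac mQ\,\tfrac nQ,\qquad\partial_a\tfrac oQ=-\tfrac12\big(\tfrac nQ\big)^2. \tag{18}$$
Each equation can be solved, since a rational function of $z$ alone that is homogeneous of degree $d$ is a constant times $z^d$.

**Step 5: $m=0$ makes $F$ reducible.** Then $n/Q$ has degree $0$ and does not depend on $a$: $n=\gamma Q$, $\gamma\in\mathbb C$. Next $\partial_a(o/Q)=-\frac12\gamma^2$, so $o=Q(-\frac12\gamma^2a+\delta z)$. Hence $F=Q\cdot\big(y+\gamma c-\frac12\gamma^2a+\delta z\big)$, a contradiction.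

**Step 6: $m\neq0$ makes $F$ reducible.** The first equation of (18) gives $\partial_a(Q/m)=-(Q/m)^2\,\partial_a(m/Q)=2$, so $Q=2m(a+\epsilon z)$ for some $\epsilon\in\mathbb C$. Then $2m/Q=1/(a+\epsilon z)$, and the second equation says $\partial_a\big((a+\epsilon z)\frac nQ\big)=0$. So $(a+\epsilon z)\frac nQ=\gamma z$, and $n=\gamma z\,Q/(a+\epsilon z)=2\gamma zm$. The third becomes $\partial_a\frac oQ=-\frac{\gamma^2z^2}{2(a+\epsilon z)^2}$, so
$$\frac oQ=\frac{\gamma^2z^2}{2(a+\epsilon z)}+\delta z,\qquad o=\gamma^2z^2m+\delta zQ .$$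
The linear form $m$ divides $Q$, $n$ and $o$, hence it divides $F=yQ+mc^2+nc+o$, a contradiction. This proves Theorem 4. $\square$
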